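\title{Non-uniqueness of free $A_4$-actions on products of two spheres}

\begin{abstract}
We ask whether a finite free $A_4$-CW complex that is homotopy equivalent to $S^m\times S^n$ is determined by $(m,n)$ up to equivariant homotopy equivalence. The answer is negative for every pair $(m,n)$ for which such a complex exists. For $m=2$ and $n\ge 3$ odd we give two explicit smooth free actions, on unit sphere bundles over $S^2$, that are distinguished by the signs of an equivariant Euler class at the two fixed points of a rotation of order $3$. For general $(m,n)$ we show that the mod $3$ cohomology of the orbit space of a finite free $A_4$-complex can be replaced by that of any finite free $\mathbb Z/3$-complex homotopy equivalent to the same product of spheres.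
\end{abstract}

\section{Introduction}

Let $G$ be a finite group. A \emph{free $G$-CW complex} is a CW complex $X$ with a cellular $G$-action that permutes the open cells freely; it is \emph{finite} if it has finitely many cells. Then $X\to X/G$ is a regular covering of CW complexes. Two such complexes are \emph{$G$-homotopy equivalent} if there are $G$-maps in both directions whose composites are homotopic to the identities through $G$-maps. A $G$-homotopy equivalence descends to a homotopy equivalence of orbit spaces.

Let $A_4$ be the alternating group on four letters. For integers $m,n\ge1$ we call $(m,n)$ \emph{realizable} if some finite free $A_4$-CW complex is homotopy equivalent to $S^m\times S^n$. Oliver \cite{Oliver} showed that $A_4$ cannot act freely on a product of two spheres of the same dimension, so $(m,m)$ is never realizable. Oliver also constructed a free $A_4$-action on $S^2\times S^3$, so $(2,3)$ is realizable. The following question comes from the paper of R\"uping and Stephan \cite{RS}.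

\medskip
\noindent\textbf{Question.} \emph{Let $(m,n)$ be realizable. Are any two finite free $A_4$-CW complexes homotopy equivalent to $S^m\times S^n$ also $A_4$-homotopy equivalent?}
\medskip

Free linear actions on one sphere show what kind of invariant to look for. Let $\psi$ be a faithful character of $\mathbb Z/5$ with first Chern class $b$. The unit spheres $S(\psi\oplus\psi)$ and $S(\psi\oplus\psi^2)$ have Euler classes $b^2$ and $2b^2$ in $H^4(B\mathbb Z/5;\mathbb Z)=\mathbb Z/5\cdot b^2$. The Euler class is the transgression of the fundamental class of the sphere, so an equivariant map $S(\psi\oplus\psi)\to S(\psi\oplus\psi^2)$ of degree $d$ forces $2b^2=d\,b^2$, and $d\ne\pm1$. For $\mathbb Z/3$ this invariant has no room. A free linear sphere is $S(i\chi\oplus j\chi^{-1})$ with $\chi$ a faithful character, and complex conjugation in the last $j$ coordinates identifies it with $S((i+j)\chi)$: the only units modulo $3$ are $\pm1$, and the sign is absorbed by the choice of orientation. At the prime $2$, the Klein four-group $V\subset A_4$ does not act freely on any finite-dimensional homotopy sphere (see the proof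 of Proposition~\ref{prop:pairs}), so both spheres are needed, and they have to be compatible with the symmetry of order $3$ of $V$. One may therefore guess that nothing is left to choose and that the answer is yes.

On the other hand, $\mathbb Z/3$ alone acts on $S^m\times S^n$ with $m<n$ odd in two visibly different ways, freely on one factor and trivially on the other. The real issue is whether the $2$-primary structure of an $A_4$-action determines its $3$-primary structure. It does not. Fix a subgroup $C\subset A_4$ of order $3$.

\begin{theorem}\label{thm:A}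
Let $n\ge3$ be odd. There are two smooth free actions of $A_4$ on $S^2\times S^n$ that are not $A_4$-homotopy equivalent. Their restrictions to $C$ are not $C$-homotopy equivalent, and their orbit manifolds are not homotopy equivalent.
\end{theorem}

This answers the question already for $(2,3)$, and it covers all realizable pairs $(2,n)$, since $(2,n)$ is realizable if and only if $n\ge3$ is odd (Corollary~\ref{cor:2n}).

\begin{theorem}\label{thm:B}
For every realizable pair $(m,n)$ there are finite free $A_4$-CW complexes $Z_0,Z_1\simeq S^m\times S^n$ with $Z_0/A_4\not\simeq Z_1/A_4$. In particular $Z_0$ and $Z_1$ are not $A_4$-homotopy equivalent, even after twisting one of the actions by an automorphism of $A_4$.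
\end{theorem}

The examples of Theorem~\ref{thm:A} are sphere bundles over $S^2$, on which $A_4$ acts as the rotation group of the tetrahedron (Section~\ref{sec:A}). The fibers over the two fixed points of $C$ are free linear $C$-spheres. The sign of the Euler class can be normalized over one fixed point but not over both, and the relative sign is detected by mod $3$ cohomology. The proof of Theorem~\ref{thm:B} separates the primes. Section~\ref{sec:C} constructs two free $C$-actions on $S^m\times S^n$ with different mod $3$ cohomology, under conditions on $(m,n)$ that hold for all realizable pairs (Section~\ref{sec:pairs}). Section~\ref{sec:mix} glues a given $A_4$-complex, localized away from $3$, to a given $C$-complex, localized at $3$. The result is finite up to homotopy because $\widetilde K_0(\mathbb Z[A_4])=0$ (Section~\ref{sec:K}).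

\section{Equivariant cohomology and the class $c$}\label{sec:prelim}

From now on $G=A_4$, $V\cong(\mathbb Z/2)^2$ is its normal Klein subgroup, and $C=\langle g\rangle\cong\mathbb Z/3$. Then $G=V\rtimes C$, and we identify $G/V$ with $C$. Put $\zeta=e^{2\pi i/3}$, and let $\chi\colon G\to U(1)$ be the character with kernel $V$ and $\chi(g)=\zeta$; its restriction to $C$ is also written $\chi$, and $k\chi$ is the sum of $k$ copies. Since $V$ is the commutator subgroup, $\operatorname{Hom}(G,U(1))=\{1,\chi,\chi^{-1}\}$, and every homomorphism $G\to\{\pm1\}$ is trivial. If $m\neq n$, each integral homology group of $S^m\times S^n$ is $\mathbb Z$ or $0$, so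
\begin{equation}\label{eq:trivial}
\text{$G$ and $C$ act trivially on $H_*(X;\mathbb Z)$ whenever they act on $X\simeq S^m\times S^n$, $m\ne n$.}
\end{equation}
We write $S(\xi)$ for the unit sphere of a representation or the unit sphere bundle of a vector bundle, for an invariant metric. A closed manifold with a smooth free action of a finite group is a finite free complex: triangulate the orbit manifold and lift.

We recall four standard tools, for a finite group $H$.

\emph{Borel construction.} For an $H$-space $Y$ put $Y_{hH}=EH\times_HY$ and $H^*_H(Y)=H^*(Y_{hH})$, an algebra over $H^*(BH)$. If $Y$ is a free $H$-CW complex, then $Y_{hH}\simeq Y/H$. More generally, if $H$ permutes freely the cells of $Y$ outside a subcomplex $Y_0$, then $H^*_H(Y,Y_0)\cong H^*(Y/H,Y_0/H)$.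

\emph{Twisted coefficients.} If $\widetilde B\to B$ is a regular covering with group $H$ and $M$ is a $\mathbb ZH$-module, then $H^*(B;M)$ is the cohomology of $\operatorname{Hom}_{\mathbb ZH}(C_*(\widetilde B),M)$, where the chain modules $C_i(\widetilde B)$ are free over $\mathbb ZH$. Let $A\subseteq\mathbb Q$ be a subring, and let $\widetilde B\to\widetilde B'$ be an $H$-map of such coverings that is an isomorphism on $H_*(-;A)$. Then
\begin{equation}\label{eq:compare}
H^*(B';M)\cong H^*(B;M)\qquad\text{for every $AH$-module $M$,}
\end{equation}
because $C_*(\widetilde B)\otimes A\to C_*(\widetilde B')\otimes A$ is a homology isomorphism of nonnegative complexes of free $AH$-modules, hence a chain homotopy equivalence.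

\emph{Transfer.} For a subgroup $H'\subseteq H$ of index $d$ there is a map $H^*(\widetilde B/H';M)\to H^*(B;M)$ whose composite with the pullback $H^*(B;M)\to H^*(\widetilde B/H';M)$ is multiplication by $d$.

\emph{Euler class and Gysin sequence.} Let $\xi$ be a real $H$-vector bundle of rank $r$ over an $H$-space $B$, with an $H$-invariant orientation. Its Euler class $e(\xi)\in H^r_H(B)$ is the Euler class of $\xi_{hH}\to B_{hH}$. It is natural, multiplicative for direct sums, changes sign with the orientation, and equals $c_1$ for a complex line bundle. The sequence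
\begin{equation}\label{eq:gysin}
H^{i-r}_H(B)\xrightarrow{\ \cdot e(\xi)\ }H^i_H(B)\longrightarrow H^i_H(S(\xi))
\end{equation}
is exact.

In this section and the next two, cohomology has coefficients in $\mathbb F_3$ unless stated otherwise. Let $c\in H^2(BG)$ be the reduction of the first Chern class of the line bundle $EG\times_G\chi$. We also write $c$ for its images in $H^2(BC)$ and in $H^2_G(Y)$ or $H^2_C(Y)$. Recall that $H^*(BC)=\Lambda[z]\otimes\mathbb F_3[c]$ with $z$ of degree $1$; in particular all powers of $c$ are nonzero in $H^*(BC)$. The character $\chi^{-1}$ has Chern class $-c$, and $e(k\chi)=c^k$.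

\begin{lemma}\label{lem:c}
\begin{enumerate}
\item[(a)] Let $Y$ be a free $C$-CW complex, with $G$ acting through $G\to C$. The projection $Y_{hG}\to Y/C$ is an isomorphism on $H^*(-;\mathbb F_3)$ and commutes up to homotopy with the maps to $BC$. In particular $H^*(BG)\cong H^*(BC)$.
\item[(b)] Let $X$ be a free $G$-CW complex. Then $c^r=0$ in $H^*(X/G)$ if and only if $c^r=0$ in $H^*(X/C)$.
\item[(c)] Let $X,X'$ be simply connected free $G$-CW complexes. Every homotopy equivalence $X/G\to X'/G$ pulls $c$ back to $\pm c$.
\item[(d)] Let $L^{2j-1}=S(j\chi)/C$. Then $c^r\ne0$ in $H^{2r}(L^{2j-1})$ if and only if $r\le j-1$.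
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The projection $Y_{hG}=(EG/V)\times_CY\to Y/C$ is a bundle with fiber $EG/V=BV$. Transfer for $EG\to EG/V$ shows that $4$ annihilates $H^i(BV)$ for $i>0$, so these groups vanish and the Serre spectral sequence is concentrated in the bottom row. Both maps $Y_{hG}\to BC$ classify the $C$-covering $(EG/V)\times Y\to Y_{hG}$. For $Y=EC$ we have $Y_{hG}\simeq BG$.

(b) The covering $X/C\to X/G$ has degree $4$, a unit in $\mathbb F_3$, so by transfer it is injective on cohomology.

(c) Both fundamental groups are identified with $G$, so the equivalence induces an automorphism $\theta$ of $G$, up to conjugation. It pulls the flat line bundle with holonomy $\chi$ back to the one with holonomy $\chi\circ\theta$, which is $\chi$ or $\chi^{-1}$.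

(d) By \eqref{eq:gysin} for $\xi=j\chi$ over a point, the kernel of $H^*(BC)\to H^*(L^{2j-1})$ is the ideal $(c^j)$.
\end{proof}

By (b) and (c), the vanishing of $c^r$ is a homotopy invariant of the orbit space that can be computed from the action of $C$ alone.

\section{Sphere bundles over $S^2$}\label{sec:A}

Let $G\subset SO(3)$ be the rotation group of the tetrahedron. The action on $S^2$ is not free, but the action on a sphere bundle $S(\xi)$ over $S^2$ is free as soon as no $h\neq1$ fixes a nonzero vector in the fiber over one of its two fixed points. We look for $\xi$ among sums of line bundles.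

\subsection*{Two kinds of line bundles}
The tangent bundle $\tau=TS^2$ is a complex $G$-line bundle, with multiplication by $i$ on $\tau_p=p^\perp$ given by $v\mapsto p\times v$, and its Chern number is $2$. The complex structures on $\tau_p$ and $\tau_{-p}$ are opposite structures on the same plane, so a rotation about the axis through $p$ acts on $\tau_p$ and $\tau_{-p}$ by mutually inverse scalars.

Consider $\tau^{\otimes a}\otimes\chi^b$. An element of order $2$ lies in $V=\ker\chi$ and is a half-turn, so at its fixed points it acts by $(-1)^a$. An element $h$ of order $3$ acts at its fixed points by $\eta^{a}\chi(h)^b$ and $\eta^{-a}\chi(h)^b$, where $\eta$ and $\chi(h)$ are primitive cube roots of unity; both scalars differ from $1$ if and only if exactly one of $a,b$ is divisible by $3$. Every $h\ne1$ has order $2$ or $3$. So all these scalars differ from $1$ when $a$ is odd and exactly one of $a,b$ is divisible by $3$. The simplest bundles of the two kinds are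
\[
\tau\quad(a=1,\ b=0)\qquad\text{and}\qquad\lambda=\tau^{\otimes3}\otimes\chi\quad(a=3,\ b=1),
\]
with Chern numbers $2$ and $6$. If $\xi$ is a sum of copies of $\tau$ and $\lambda$, then $G$ acts freely on $S(\xi)$.

\subsection*{The case $S^2\times S^3$}
Let $p_+,p_-$ be the fixed points of $g$, labeled so that $g$ acts on $\tau_{p_\pm}$ by $\zeta^{\pm1}$. On $\lambda_{p_\pm}$ it acts by $\zeta^{\pm3}\zeta=\zeta$. The fibers at the poles, as representations of $C$, and the restrictions of the Euler classes are as follows.
\[
\begin{array}{c|cc|cc}
 & \text{fiber at }p_+ & \text{fiber at }p_- & e|_{p_+} & e|_{p_-}\\ \hline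
\tau & \chi & \chi^{-1} & c & -c\\
\lambda & \chi & \chi & c & c\\
\tau\oplus\tau & \chi\oplus\chi & \chi^{-1}\oplus\chi^{-1} & c^2 & c^2\\
\tau\oplus\lambda & \chi\oplus\chi & \chi^{-1}\oplus\chi & c^2 & -c^2
\end{array}
\]
All four fiber spheres in the last two rows are $C$-diffeomorphic to $S(2\chi)$. Over $p_-$ this needs conjugation of two coordinates for $\tau\oplus\tau$, which preserves orientation, and of one coordinate for $\tau\oplus\lambda$, which reverses it. An orientation of a bundle over the connected base $S^2$ is fixed by its value at $p_+$, so this difference cannot be removed.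

To detect it, note that $C$ acts freely on $S^2$ away from the poles, so in degree $4>\dim S^2$ a class in $H^4_C(S^2)$ is determined by its restriction to $H^4_C(p_+)\oplus H^4_C(p_-)=\mathbb F_3c^2\oplus\mathbb F_3c^2$. By \eqref{eq:gysin}, the classes that die on $S(\xi)$ are the scalar multiples of $e(\xi)$. The class $c^2$ comes from $BC$ and has coordinates $(1,1)$. It lies on the line spanned by $e(\tau\oplus\tau)=(1,1)$ and not on the line spanned by $e(\tau\oplus\lambda)=(1,-1)$. Hence $c^2$ vanishes on $S(\tau\oplus\tau)/C$ and not on $S(\tau\oplus\lambda)/C$. We state the argument in the generality needed later. As a $C$-space, $S^2$ is $S(\chi\oplus\mathbb R)$.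

\begin{lemma}\label{lem:sign}
Let $1\le j<k$, and let $B=S(j\chi\oplus\mathbb R)$, a $C$-sphere of dimension $2j$ with fixed points $p_+,p_-$. Let $\xi$ be a real $C$-vector bundle of rank $2k$ over $B$ with an invariant orientation such that $e(\xi)$ restricts to $c^k$ at $p_+$ and to $\varepsilon c^k$ at $p_-$, where $\varepsilon=\pm1$. Then $c^k=0$ in $H^{2k}_C(S(\xi);\mathbb F_3)$ if and only if $\varepsilon=1$.
\end{lemma}

\begin{proof}
Since $B$ is connected, $H^0_C(B)=\mathbb F_3$, and by \eqref{eq:gysin} the class $c^k$ dies on $S(\xi)$ if and only if $c^k=a\,e(\xi)$ in $H^{2k}_C(B)$ for some $a\in\mathbb F_3$. If this holds, restriction to $p_+$ and $p_-$ gives $1=a$ and $1=a\varepsilon$, because $c^k\ne0$ in $H^*(BC)$; so $\varepsilon=1$. Conversely, let $\varepsilon=1$. The sphere $B$ is the suspension of the free $C$-CW complex $S(j\chi)$, so $C$ permutes freely the cells outside $B^C=\{p_+,p_-\}$, and $H^{2k}_C(B,B^C)=H^{2k}(B/C,B^C)=0$ as $2k>2j$. Thus $H^{2k}_C(B)\to H^{2k}_C(B^C)$ is injective. The classes $c^k$ and $e(\xi)$ have the same image, so they are equal.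
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Write $n=2k-1$ with $k\ge2$, and put
\[
\xi_1=\tau^{\oplus k},\qquad \xi_2=\tau^{\oplus(k-1)}\oplus\lambda,\qquad X_i=S(\xi_i).
\]
The action of $G$ on $X_i$ is smooth and free. Oriented real bundles of rank $r\ge3$ over $S^2$ are classified by $\pi_1SO(r)=\mathbb Z/2$, and the nontrivial one has $w_2\ne0$. For a complex bundle $w_2$ is the reduction of $c_1$, and the Chern numbers of $\xi_1$ and $\xi_2$ are $2k$ and $2(k-1)+6=2k+4$. So both bundles are trivial as real bundles, and $X_i$ is diffeomorphic to $S^2\times S^{2k-1}$.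

By the first two rows of the table, $e(\xi_1)$ restricts to $(c^k,(-1)^kc^k)$ and $e(\xi_2)$ to $(c^k,(-1)^{k-1}c^k)$ at $(p_+,p_-)$. Lemma~\ref{lem:sign} with $j=1$ shows that $c^k$ vanishes in $H^{2k}_C(X_i)$ for exactly one $i$. A $C$-homotopy equivalence induces an isomorphism of $H^*(BC)$-algebras on $H^*_C$, so $X_1$ and $X_2$ are not $C$-homotopy equivalent, hence not $G$-homotopy equivalent. By Lemma~\ref{lem:c}(b), $c^k$ vanishes in $H^{2k}(X_i/G)$ for exactly one $i$. The $X_i$ are simply connected, so Lemma~\ref{lem:c}(c) gives $X_1/G\not\simeq X_2/G$.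
\end{proof}

\section{Two free actions of the group of order three}\label{sec:C}

For a general realizable pair we have no geometric model, only an unspecified complex $X$. The invariant used above depends only on the action of $C$, so we first ask for two different free $C$-actions. If $m$ and $n$ are both even there are none, since the Euler characteristic $4$ is not divisible by $3$. In one case the powers of $c$ are replaced by the Steenrod power $P^1\colon H^i(-;\mathbb F_3)\to H^{i+4}(-;\mathbb F_3)$. It is natural, it is a derivation for cup and cross products (Cartan formula), and $P^1a=a^3$ for $a$ of degree $2$.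

\begin{proposition}\label{prop:C}
Let $2\le m<n$, not both even, and suppose that $n$ is odd if $m=3$. There are finite free $C$-CW complexes $Y_0,Y_1\simeq S^m\times S^n$ such that one of the following holds:
\begin{enumerate}
\item[(a)] for some $r$, the class $c^r\in H^{2r}(Y_i/C;\mathbb F_3)$ is zero for exactly one $i$;
\item[(b)] $P^1\colon H^n(Y_i/C;\mathbb F_3)\to H^{n+4}(Y_i/C;\mathbb F_3)$ is zero for exactly one $i$.
\end{enumerate}
\end{proposition}

\begin{proof}
In each case $Y_0,Y_1$ are closed manifolds with smooth free actions.

\emph{Case 1: $m$ and $n$ odd.} Let $Y_0=S(\frac{m+1}2\chi)\times S^n$ and $Y_1=S^m\times S(\frac{n+1}2\chi)$, with trivial action on the factors $S^n$ and $S^m$. Then $Y_0/C=L^m\times S^n$ and $Y_1/C=S^m\times L^n$, and $c$ is pulled back from the lens space factor, injectively on cohomology. Let $r=\frac{m+1}2$. By Lemma~\ref{lem:c}(d), $c^r=0$ on $L^m$, and $c^r\ne0$ on $L^n$ because $n\ge m+2$ gives $r\le\frac{n+1}2-1$. So (a) holds.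

\emph{Case 2: $m=2j$ even, $n=2k-1$ odd.} Then $1\le j<k$. Let $Y_0=S^m\times S(k\chi)$ with trivial action on $S^m$. Then $c^k$ is pulled back from $L^{2k-1}$, where it vanishes. For $Y_1$ we want a bundle over $B=S(j\chi\oplus\mathbb R)$ as in Lemma~\ref{lem:sign} with $\varepsilon=-1$: both polar fibers should be $k\chi$, and the gluing should be equivariant and orientation reversing. A constant gluing map cannot do this, since a real-linear automorphism of $k\chi$ that commutes with multiplication by $\zeta$ is complex linear. Reflections that vary with the base point can. For a unit vector $v\in k\chi$ let $r_v(w)=w-2\langle w,v\rangle v$, with the real inner product. Then $r_{gv}=g\,r_v\,g^{-1}$ and $\det r_v=-1$. Regard $j\chi$ as a subrepresentation of $k\chi$. Let $\xi$ be obtained from the product bundles $(B\setminus\{p_-\})\times k\chi$ and $(B\setminus\{p_+\})\times k\chi$, with diagonal action, by gluing over the point $(x,t)\in B$, $x\ne0$, by $r_{x/|x|}$. The gluing is smooth, orthogonal and equivariant. Put $Y_1=S(\xi)$. The action is free because it is free on $S(k\chi)$.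

The clutching function of $\xi$ factors as $S^{m-1}\subset S^n\to O(2k)$, $v\mapsto r_v$. The inclusion is null-homotopic since $m-1<n$, so $\xi$ is nonequivariantly trivial and $Y_1\cong S^m\times S^n$. Since the gluing maps have determinant $-1$, the complex orientation on the first chart and its opposite on the second define an invariant orientation of $\xi$. Then $e(\xi)$ restricts to $c^k$ at $p_+$ and to $-c^k$ at $p_-$, and Lemma~\ref{lem:sign} gives $c^k\ne0$ on $Y_1/C$. So (a) holds with $r=k$.

\emph{Case 3: $m$ odd, $n$ even.} Then $m\ge5$ by hypothesis. For $j=0,1$ let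
\[
Y_j=S(\tfrac{m+1}2\chi)\times S(j\chi\oplus\mathbb R^{n+1-2j})
\]
with the diagonal action, which is free because it is free on the first factor. Both orbit spaces map to $BC$ through $L^m$, and each has a section over $L^m$, so powers of $c$ do not distinguish them. For $j=0$ we have $Y_0/C=L^m\times S^n$. As $n>m$, the group $H^n(Y_0/C)$ is pulled back from $S^n$, and $P^1$ vanishes on it.

For $j=1$ let $\ell$ be the complex line bundle over $L^m$ associated with $\chi$, so $e(\ell)=c$, and let $\eta=\ell\oplus\mathbb R^{n-2}$. Then $Y_1/C=S(\eta\oplus\mathbb R)$ is the fiberwise one-point compactification of $\eta$, and collapsing the section at infinity gives the Thom space of $\eta$. Let $\sigma\in H^n(Y_1/C)$ be the pullback of the Thom class $u_\eta$. It restricts to a generator on each fiber $S^n$, so by the Leray--Hirsch theorem $H^*(Y_1/C)$ is free over $H^*(L^m)$ on $1$ and $\sigma$. The Thom class $u_\ell$ has degree $2$ and satisfies $u_\ell^2=e(\ell)u_\ell$, so $P^1u_\ell=u_\ell^3=c^2u_\ell$. Moreover $u_\eta=u_\ell\times\epsilon$ with $\epsilon$ a generator of $H^{n-2}(D^{n-2},S^{n-3})$, and $P^1\epsilon=0$.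 The Cartan formula gives $P^1u_\eta=c^2u_\eta$, hence $P^1\sigma=c^2\sigma$. Since $m\ge5$, Lemma~\ref{lem:c}(d) gives $c^2\ne0$ on $L^m$, so $P^1\sigma\ne0$ and (b) holds.
\end{proof}

For $m=3$ the class $c^2$ vanishes on $L^3$ and the argument of Case 3 gives nothing. This is why the pairs $(3,n)$ with $n$ even have to be excluded by other means.

\section{Restrictions on realizable pairs}\label{sec:pairs}

\begin{proposition}\label{prop:pairs}
Let $(m,n)$ be realizable with $m<n$. Then $m$ and $n$ are not both even, $m\ge2$, and $n$ is odd if $m=3$.
\end{proposition}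

\begin{proof}
Let $X\simeq S^m\times S^n$ be a finite free $G$-CW complex.

\medskip\noindent\textbf{Not both even.} The cells of $X$ come in orbits of size $12$, so the Euler characteristic is divisible by $12$. For $m,n$ even it equals $4$.

\medskip\noindent\textbf{The case $m=1$.} Suppose $m=1$, $n\ge2$. Then $\Gamma=\pi_1(X/G)$ is an extension of $G$ by $\pi_1X=\mathbb Z$. It is central, since $G$ acts on $\mathbb Z$ through $\{\pm1\}$. Central extensions of a finite group $H$ by $\mathbb Z$ are classified by $H^2(H;\mathbb Z)\cong\operatorname{Hom}(H,\mathbb Q/\mathbb Z)$, compatibly with restriction to subgroups. Every homomorphism $G\to\mathbb Q/\mathbb Z$ kills the commutator subgroup $V$, so the extension splits over $V$, and $V$ embeds in $\Gamma$. Now $\Gamma$ acts freely on the universal cover $\widetilde X$, a finite-dimensional complex homotopy equivalent to $S^n$. The mod $2$ Serre spectral sequence of $\widetilde X\to\widetilde X_{hV}\to BV$ has two rows, both equal to $H^*(BV;\mathbb F_2)=\mathbb F_2[x,y]$, and it converges to $H^*(\widetilde X/V;\mathbb F_2)$, which vanishes in large degrees. So $d_{n+1}\colon H^i(BV;\mathbb F_2)\to H^{i+n+1}(BV;\mathbb F_2)$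 is bijective for large $i$. The dimensions are $i+1$ and $i+n+2$, a contradiction.

\medskip\noindent\textbf{The case $m=3$.} Suppose $m=3$ and $n\ge4$ is even. Coefficients are now in $\mathbb F_2$. Let $R=H^*(BV)=\mathbb F_2[x,y]$, with graded pieces $R^i$, and $J=\ker(R\to H^*_V(X))$. We use three properties of the ideal $J$ and of the spectral sequence that computes it. First, $R/J$ embeds in the finite-dimensional space $H^*(X/V)$, so $J$ is not principal: $1\notin J$, and $R/(f)$ is infinite-dimensional if $f=0$ or if $f$ is homogeneous of degree $d>0$, where $\dim(R/(f))^i=d$ for $i\ge d$. Second, $J$ is the kernel of a map induced by a map of spaces, so it is closed under Steenrod squares. Third, $G/V=C$ acts on the fibration $X\to EG\times_VX\to EG/V$.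

The Serre spectral sequence of this fibration has $E_2=R\otimes H^*(X)$, with rows $0,3,n,n+3$ free over $R$ on $1,\sigma_3,\sigma_n$ and $\mu=\sigma_3\sigma_n$, and $\sigma_3^2=0$. Each $d_r$ is a derivation and is $R$-linear, and $E_\infty^{*,0}=R/J$. Since $d_r$ lowers the row by $r-1$, the only possible nonzero differentials are these six.
\[
\begin{array}{c|cccccc}
\text{from row} & 3 & n & n & n+3 & n+3 & n+3\\
\text{to row} & 0 & 3 & 0 & n & 3 & 0\\ \hline
r & 4 & n-2 & n+1 & 4 & n+1 & n+4
\end{array}
\]
In particular $E_4^{*,0}=R$, and $\kappa=d_4\sigma_3\in R^4$ is defined. We show that $\kappa\ne0$, that invariance then forces $\kappa=u^2$ for a specific quadratic form $u$, and that $J$ is too small in degree $6$ to contain $Sq^2(u^2)$.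

\emph{Step 1: $\kappa\ne0$.} Suppose $\kappa=0$. On $E_4$ row $3$ is generated by $\sigma_3$ over $R$, so the differential $3\to0$ vanishes on the whole row. Hence $E_{n-2}^{*,3}=R\sigma_3$, and $d_{n-2}\sigma_n=t\sigma_3$ for some $t\in R^{n-2}$. The differential $d_4\colon n+3\to n$ also vanishes. Indeed, $E_4^{*,n+3}=R\mu$. If $\sigma_n$ survives to $E_4$, then $d_4\mu=\kappa\sigma_n+\sigma_3\,d_4\sigma_n$, and $d_4\sigma_n$ lies in row $n-3$, so it is $0$ or, for $n=6$, equal to $t\sigma_3$; in both cases $d_4\mu=0$. If $\sigma_n$ does not survive to $E_4$, then $n-2<4$ and $t\ne0$, so $d_{n-2}\colon R\sigma_n\to R\sigma_3$ is injective and row $n$ of $E_4$ is zero. Four differentials remain, on pages $n-2$, $n+1$ and $n+4$. In particular $E_{n-2}=E_2$, $E_{n+1}^{*,0}=R$ and $E_{n+1}^{*,n+3}=R\mu$.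

Let $t=0$. Then $E_{n+1}=E_2$. Put $f=d_{n+1}\sigma_n\in R^{n+1}$, so that $d_{n+1}\mu=f\sigma_3$. If $f\ne0$, then $d_{n+1}$ is injective on rows $n$ and $n+3$, these rows vanish on $E_{n+2}$, and $J=(f)$. If $f=0$, then $\sigma_3$ and $\sigma_n$ are permanent cycles, so is their product $\mu$, and $J=0$. In both cases $J$ is principal.

Let $t\ne0$. Then row $n$ is zero from $E_{n-1}$ on, and $E_{n+1}^{*,3}=(R/(t))\sigma_3$. Write $d_{n+1}\mu=\bar s\sigma_3$ with $s\in R^{n+1}$. The kernel of $d_{n+1}$ on row $n+3$ is $I\mu$ with $I=\{h\in R: hs\in(t)\}$. Since $R$ is a unique factorization domain, $I=(h_0)$ with $h_0=t/\gcd(s,t)$. The only remaining differential into row $0$ is $d_{n+4}\colon I\mu\to R$, so $J$ is generated by $d_{n+4}(h_0\mu)$ and is again principal. This contradiction proves $\kappa\neq0$.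

\emph{Step 2: invariants.} The group $C$ acts on the spectral sequence. It fixes $\sigma_3$ and $\sigma_n$, which span one-dimensional $\mathbb F_2$-spaces, and it permutes the three nonzero elements of $R^1=\operatorname{Hom}(V,\mathbb F_2)$ cyclically; name them so that $g$ acts by $x\mapsto y\mapsto x+y$. Let $\mathbb F_4=\{0,1,\omega,\omega^2\}$ and put $a=x+\omega y$, $b=x+\omega^2y$. Then $ga=y+\omega(x+y)=\omega a$, and conjugating, $gb=\omega^2b$. Also $ab=u:=x^2+xy+y^2$. The monomials $a^ib^j$ form a basis of $R\otimes\mathbb F_4$ of eigenvectors with eigenvalues $\omega^{i-j}$, so the invariants are spanned by those with $i\equiv j\pmod3$: in degree $4$ by $a^2b^2=u^2$, and in degree $5$ by $a^4b$ and $ab^4$. Hence $\kappa$, being invariant and nonzero, equals $u^2$. Every invariant in $R^5$ is divisible by $u$ over $\mathbb F_4$, hence in $R$, by division with remainder by the polynomial $u$, which is monic in $x$.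

\emph{Step 3: $J\cap R^6\subseteq(u)$.} The image of $d_4\colon3\to0$ is $(u^2)$. If $n\ge6$, the other two differentials into row $0$ land in degrees $\ge n+1\ge7$, and the claim follows. Let $n=4$, and write $d_2\sigma_4=t\sigma_3$ with $t\in R^2$. Then $t\sigma_3=0$ on $E_4$, so $tu^2=d_4(t\sigma_3)=0$ in $E_4^{6,0}=R^6$, and $t=0$. Thus $\sigma_4$ survives to $E_5$ and generates row $4$ there. The element $d_5\sigma_4\in R^5/u^2R^1$ is invariant. If $f_0\in R^5$ is any lift, then $f=f_0+gf_0+g^2f_0$ is an invariant lift, because $3=1$ in $\mathbb F_2$. By Step 2, $f\in(u)$. The differential $d_8$ from row $7$ lands in degrees $\ge8$. So $J\cap R^6=u^2R^2+fR^1\subseteq(u)$.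

\emph{Step 4.} We have $Sq^1u=x^2y+xy^2$, since $Sq^1$ is a derivation with $Sq^1x=x^2$, $Sq^1y=y^2$. By the Cartan formula $Sq^2(u^2)=2u\,Sq^2u+(Sq^1u)^2=(xy(x+y))^2$. As $u^2\in J$, this element lies in $J\cap R^6$, so it is divisible by $u$. But at $(x,y)=(\omega,1)$ we have $u=\omega^2+\omega+1=0$ and $xy(x+y)=\omega\cdot\omega^2=1$, a contradiction.
\end{proof}

\begin{remark}
In the last part the parity of $n$ served only to exclude $n=5$. There $d_6\sigma_5$ lands in degree $6$, and Step 3 breaks down, since invariants of degree $6$ such as $(xy(x+y))^2$ need not be divisible by $u$.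
\end{remark}

\begin{corollary}\label{cor:2n}
The pair $(2,n)$ is realizable if and only if $n\ge3$ is odd.
\end{corollary}

\begin{proof}
For odd $n\ge3$ use Theorem~\ref{thm:A}. The pair $(2,2)$ is excluded by Oliver's theorem, and $(2,1)$ and $(2,n)$ with $n\ge4$ even by Proposition~\ref{prop:pairs}.
\end{proof}

\section{Changing the $3$-primary type}\label{sec:mix}

\begin{proposition}\label{prop:mix}
Let $2\le m<n$. Let $X$ be a finite free $G$-CW complex and $Y$ a finite free $C$-CW complex, both homotopy equivalent to $S^m\times S^n$. There is a finite free $G$-CW complex $Z\simeq S^m\times S^n$ with $H^*(Z/G;\mathbb F_3)\cong H^*(Y/C;\mathbb F_3)$ as algebras over the Steenrod algebra and over $H^*(BG;\mathbb F_3)\cong H^*(BC;\mathbb F_3)$.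
\end{proposition}

Let $G$ act on $Y$ through $G\to C$. This action is not free, but its isotropy group $V$ is a $2$-group and is invisible at the prime $3$. So we want a space that looks like $Y$ at $3$ and like $X$ at all other primes. A simply connected space is recovered from its localizations at $3$ and away from $3$ as a homotopy pullback over its rationalization. We carry out this gluing on Borel constructions, over $BG$, and take the universal cover. Two difficulties arise: the two pieces need compatible maps to a common rational space, and the result has no reason to be finite.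

We use the Bousfield--Kan localization. For a subring $A\subseteq\mathbb Q$ it is a functor $U\mapsto U_A$ with a natural map $U\to U_A$; if $U$ is simply connected, then so is $U_A$, the map is an isomorphism on $H_*(-;A)$, and it identifies $\pi_i(U_A)$ with $\pi_i(U)\otimes A$. The functor is defined on simplicial sets. We apply it to singular complexes and realize, and do not distinguish $U$ from the realization of its singular complex, which maps to $U$ by a natural weak equivalence. By functoriality, a group acting on $U$ acts on $U_A$, and $U\to U_A$ is equivariant. The \emph{homotopy pullback} of $U_1\xrightarrow{a}U_0\xleftarrow{b}U_2$ is the space of triples $(u_1,\gamma,u_2)$ with $\gamma$ a path from $a(u_1)$ to $b(u_2)$. Its homotopy groups fit into a long exact Mayer--Vietoris sequence with those of $U_1\times U_2$ and $U_0$.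

\begin{proof}[Proof of Proposition~\ref{prop:mix}]
Put $\Pi=S^m\times S^n$, which is simply connected as $m\ge2$. Fix homotopy equivalences $f\colon X\to\Pi$ and $h\colon Y\to\Pi$, let $\iota\colon\Pi\to\Pi_{\mathbb Q}$ be the rationalization, and put $X'=X_{\mathbb Z[1/3]}$ and $Y'=Y_{\mathbb Z_{(3)}}$.

\emph{Step 1: maps to $\Pi_{\mathbb Q}$.} The map $X\to X'$ is a $G$-map and a rational homology isomorphism, so by \eqref{eq:trivial}, which uses $m\ne n$, the group $G$ acts trivially on $H_*(X';\mathbb Q)$. The rational homology of $X'_{hG}$ is the group of coinvariants $H_*(EG\times X';\mathbb Q)_G$. Hence the composite $j\colon X\to X'\to X'_{hG}$ is a rational homology isomorphism. The obstructions to extending $\iota f$ over the mapping cylinder $M_j$ lie in the groups $H^{i+1}(M_j,X;\pi_i\Pi_{\mathbb Q})$. The coefficients are untwisted because $\Pi_{\mathbb Q}$ is simply connected, and they are rational vector spaces, so these groups equal $\operatorname{Hom}(H_{i+1}(M_j,X;\mathbb Q),\pi_i\Pi_{\mathbb Q})=0$. This yields $\alpha\colon X'_{hG}\to\Pi_{\mathbb Q}$ with $\alpha j\simeq\iota f$. The same argument, with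 \eqref{eq:trivial} for $C$, yields $\beta\colon Y'_{hG}\to\Pi_{\mathbb Q}$ whose restriction to $Y$ is homotopic to $\iota h$. Let $W$ be a CW approximation of the homotopy pullback of
\[
X'_{hG}\longrightarrow BG\times\Pi_{\mathbb Q}\longleftarrow Y'_{hG},
\]
where the first components are the projections and the second components are $\alpha$ and $\beta$. The two maps $W\to BG$ are homotopic. Let $Z\to W$ be the $G$-covering that they classify; $Z$ is a free $G$-CW complex.

\emph{Step 2: $Z\simeq\Pi$.} By path lifting, the $G$-covering of the homotopy pullback is the homotopy pullback of the $G$-coverings $EG\times X'\to EG\times\Pi_{\mathbb Q}\leftarrow EG\times Y'$. As $EG$ is contractible, $Z$ is weakly equivalent to the homotopy pullback $T$ of $X'\to\Pi_{\mathbb Q}\leftarrow Y'$, compatibly with the maps to $X'$ and $Y'$. Let $A_i=\pi_i(\Pi)$. Via $f$ and $h$ we identify $\pi_iX'=A_i\otimes\mathbb Z[\frac13]$ and $\pi_iY'=A_i\otimes\mathbb Z_{(3)}$. The maps to $\pi_i\Pi_{\mathbb Q}=A_i\otimes\mathbb Q$ induced by $\alpha$ and $\beta$ extend $\iota_*\colon A_i\to A_i\otimes\mathbb Q$, and such extensions are unique,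 so they are the canonical maps. The sequence
\[
0\to\mathbb Z\to\mathbb Z[\tfrac13]\oplus\mathbb Z_{(3)}\xrightarrow{\,(p,q)\mapsto p-q\,}\mathbb Q\to0
\]
is exact: the intersection of the two subrings is $\mathbb Z$, and if $3\nmid s$ and $3^ev+sw=1$ then $\frac1{3^es}=\frac w{3^e}+\frac vs$. It remains exact after tensoring with $A_i$, since $\operatorname{Tor}(\mathbb Q,A_i)=0$. The Mayer--Vietoris sequence therefore splits into short exact sequences, $T$ is connected and simply connected, and $\pi_iT$ is the kernel of $(A_i\otimes\mathbb Z[\frac13])\oplus (A_i\otimes\mathbb Z_{(3)})\to A_i\otimes\mathbb Q$, which is the diagonal image of $A_i$. Homotopy inverses of $f$ and $h$ give maps $\Pi\to X\to X'$ and $\Pi\to Y\to Y'$ whose composites to $\Pi_{\mathbb Q}$ are both homotopic to $\iota$. A choice of homotopy defines a map $\Pi\to T$, which on $\pi_i$ is the diagonal map, an isomorphism. So $Z\simeq\Pi$, the covering $Z\to W$ is universal, and $\pi_1W=G$.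

\emph{Step 3: cohomology of $W$.} The composite $\Pi\simeq T\to X'$ is the localization $\Pi\simeq X\to X'$, so $Z\to EG\times X'\leftarrow EG\times X$ are $G$-maps that are isomorphisms on $H_*(-;\mathbb Z[\frac13])$. In the same way $Z\to EG\times Y'\leftarrow EG\times Y$ are isomorphisms on $H_*(-;\mathbb Z_{(3)})$. By \eqref{eq:compare},
\begin{align}
H^*(W;M)&\cong H^*(X/G;M)&&\text{for every $\mathbb Z[\tfrac13]G$-module $M$},\label{eq:X}\\
H^*(W;M)&\cong H^*(Y_{hG};M)&&\text{for every $\mathbb Z_{(3)}G$-module $M$}.\label{eq:Y}
\end{align}
For $M=\mathbb F_3$, the isomorphism \eqref{eq:Y} and Lemma~\ref{lem:c}(a) give $H^*(W;\mathbb F_3)\cong H^*(Y/C;\mathbb F_3)$. It is induced by maps of spaces $W\to Y'_{hG}\leftarrow Y_{hG}\to Y/C$ that commute up to homotopy with the maps to $BC$, so it respects products, Steenrod operations and the action of $H^*(BC;\mathbb F_3)$.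

\emph{Step 4: cohomological dimension.} The ring $\mathbb ZG$ is noetherian and $H_*(Z;\mathbb Z)$ is finitely generated. So the usual inductive construction of a free resolution gives a nonnegative complex $F_*$ of finitely generated free $\mathbb ZG$-modules and a homology isomorphism $F_*\to C_*(Z)$, which is a chain homotopy equivalence. Let $N=\max(\dim X,\dim Y)$; then $N\ge m+n$ because $H_{m+n}(X)\ne0$. We claim that $H^i(W;M)=0$ for all $i>N$ and all $\mathbb ZG$-modules $M$. Since $H^i(Z;M)=0$, transfer shows that $12$ annihilates $H^i(W;M)$, so this group is the direct sum of $H^i(W;M)\otimes\mathbb Z_{(p)}$ for $p=2,3$. Put $M_{(p)}=M\otimes\mathbb Z_{(p)}$. As each $F_j$ is finitely generated and free, $\operatorname{Hom}_{\mathbb ZG}(F_*,M)\otimes\mathbb Z_{(p)}=\operatorname{Hom}_{\mathbb ZG}(F_*,M_{(p)})$, and $\mathbb Z_{(p)}$ is flat, so $H^i(W;M)\otimes\mathbb Z_{(p)}=H^i(W;M_{(p)})$. For $p=2$, \eqref{eq:X} identifies this with $H^i(X/G;M_{(2)})=0$. For $p=3$, \eqref{eq:Y} identifies it with $H^i(Y_{hG};M_{(3)})$. The space $Y_{hG}$ is infinite-dimensional, but $4$ is invertible on $M_{(3)}$, so by transfer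 the group injects into the cohomology of the fourfold cover $EG\times_CY$. The subgroup $C\subset G$ acts freely on $Y$, so $EG\times_CY\simeq Y/C$ and $H^i(Y/C;M_{(3)})=0$.

\emph{Step 5: finiteness.} Let $D=\partial(F_{N+1})\subseteq F_N$. The map $\partial\colon F_{N+1}\to D$ is a cocycle in $\operatorname{Hom}_{\mathbb ZG}(F_*,D)$. By Step 4 it is a coboundary, so $\partial=\phi\partial$ for some $\phi\colon F_N\to D$, and $\phi$ is a retraction onto $D$. Hence $F_N/D$ is finitely generated and projective. As $H_i(F_*)=0$ for $i>N$, the projection of $F_*$ onto $F_N/D\to F_{N-1}\to\dots\to F_0$ is a homology isomorphism of nonnegative projective complexes, hence a chain homotopy equivalence.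

For a ring $\Lambda$, let $\widetilde K_0(\Lambda)$ be the Grothendieck group of finitely generated projective modules modulo the classes of free modules. Wall's theorem \cite{Wall} states the following for a connected CW complex $W$ with finitely presented fundamental group $\pi$. If the chain complex of the universal cover is chain homotopy equivalent to a finite complex $Q_*$ of finitely generated projective $\mathbb Z\pi$-modules, then $W$ is finitely dominated, and it is homotopy equivalent to a finite complex if and only if $\sum(-1)^i[Q_i]=0$ in $\widetilde K_0(\mathbb Z\pi)$. For $\pi=A_4$ this group vanishes by Proposition~\ref{prop:K} below. We replace $W$ by a homotopy equivalent finite complex and $Z$ by the pulled-back $G$-covering.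
\end{proof}

\section{The projective class group of $\mathbb Z[A_4]$}\label{sec:K}

Let $\Lambda=\mathbb ZG$ and $\Lambda_p=\mathbb Z_p\otimes\Lambda$. By Swan's theorem, every finitely generated projective $\Lambda$-module $M$ is locally free, that is, $\mathbb Z_p\otimes M$ is free over $\Lambda_p$ for all primes $p$. Hence $\widetilde K_0(\Lambda)$ is the locally free class group $\operatorname{Cl}(\Lambda)$, which has an idelic description that reduces its computation to local unit groups.

Realize $G\subset SO(3)$ by integer matrices: $\rho(V)$ consists of the diagonal matrices with entries $\pm1$ and determinant $1$, and $\rho(g)$ is a cyclic permutation matrix. Let $\epsilon$ be the augmentation, $K=\mathbb Q(\zeta)$ and $\nu=\sum_{v\in V}v$, a central element with $\nu^2=4\nu$. Then $\epsilon(\nu)=\chi(\nu)=4$, and $\rho(\nu)=0$. Let $A$ be $\mathbb Q$ or $\mathbb Z_p$ with $p$ odd. The idempotent $\frac14\nu$ splits $AG$ as $AC\times(1-\frac14\nu)AG$. The map $\rho\colon AG\to M_3(A)$ is onto: $\frac12(1+\rho(v))$ for $1\ne v\in V$ gives the three diagonal matrix units, and multiplying by powers of $\rho(g)$ gives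 the others. It kills the first factor, and the second is free of rank $12-3=9$ over $A$. Hence
\begin{equation}\label{eq:split}
AG\cong AC\times M_3(A),
\end{equation}
and $(\epsilon,\chi,\rho)\colon\mathbb QG\to\mathbb Q\times K\times M_3(\mathbb Q)$ is an isomorphism. The center is $\mathcal Z=\mathbb Q\times K\times\mathbb Q$, with maximal order $\mathcal O=\mathbb Z\times\mathbb Z[\zeta]\times\mathbb Z$, and the reduced norm is $\operatorname{nr}=(\epsilon,\chi,\det\rho)$. Put $\mathcal O_p=\mathbb Z_p\otimes\mathcal O$ and $\mathbb Z_p[\zeta]=\mathbb Z_p\otimes\mathbb Z[\zeta]$. The idele group $J(\mathcal Z)$ is the product of $(\mathbb R\otimes\mathcal Z)^\times$ with the group of families $z_p\in(\mathbb Q_p\otimes\mathcal Z)^\times$ such that $z_p\in\mathcal O_p^\times$ for almost all $p$; it contains $\mathcal Z^\times$ diagonally. Let $U(\Lambda)=(\mathbb RG)^\times\times\prod_p\Lambda_p^\times$. All simple factors of $\mathbb QG$ are matrix algebras over fields, so no real place is ramified, and Fr\"ohlich's formula \cite{CR,Froehlich} reads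
\begin{equation}\label{eq:froehlich}
\operatorname{Cl}(\Lambda)\cong J(\mathcal Z)\big/\mathcal Z^\times\operatorname{nr}(U(\Lambda)).
\end{equation}

\begin{proposition}\label{prop:K}
$\widetilde K_0(\mathbb Z[A_4])=0$.
\end{proposition}

\begin{proof}
The reduced norm $(\mathbb RG)^\times\to\mathbb R^\times\times\mathbb C^\times\times\mathbb R^\times$ is onto, so the infinite component can be dropped from \eqref{eq:froehlich}. The rings $\mathbb Z$ and $\mathbb Z[\zeta]$ are principal ideal domains, so every finite idele is a product of an element of $\mathcal Z^\times$ and an element of $\prod_p\mathcal O_p^\times$. Therefore $\operatorname{Cl}(\Lambda)$ is the quotient of $\prod_p\mathcal O_p^\times/\operatorname{nr}(\Lambda_p^\times)$ by the diagonal image of $\mathcal O^\times=\{\pm1\}\times\mu_6\times\{\pm1\}$. In $\mathbb Z_p[T]$ the ideals $(T-1)$ and $(T^2+T+1)$ have intersection $(T^3-1)$ and sum $(T-1,3)$, so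
\begin{equation}\label{eq:ZC}
(\epsilon,\chi)\colon\ \mathbb Z_pC\ \cong\ \{(a,b)\in\mathbb Z_p\times\mathbb Z_p[\zeta]:\ \bar a=\bar b\ \text{in}\ \mathbb Z_p/3=\mathbb Z_p[\zeta]/(1-\zeta)\}.
\end{equation}
The condition is empty for $p\ne3$.

\emph{$p\ne2,3$.} By \eqref{eq:split} and \eqref{eq:ZC}, $\Lambda_p\cong\mathbb Z_p\times\mathbb Z_p[\zeta]\times M_3(\mathbb Z_p)$. The determinant $GL_3(\mathbb Z_p)\to\mathbb Z_p^\times$ is onto, so $\operatorname{nr}(\Lambda_p^\times)=\mathcal O_p^\times$.

\emph{$p=3$.} A pair in \eqref{eq:ZC} is a unit if and only if $a$ and $b$ are units. So by \eqref{eq:split}, $\operatorname{nr}(\Lambda_3^\times)$ is the kernel of $\mathcal O_3^\times\to\mathbb F_3^\times$, $(a,b,d)\mapsto\bar b/\bar a$. The quotient has order $2$ and is generated by the class $\delta_3$ of $(1,-1,1)$, while $(1,1,-1)$ is a norm.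

\emph{$p=2$.} Here \eqref{eq:split} is not available, and we exhibit enough units directly. Let $(a,b,d)\in\mathcal O_2^\times$. By \eqref{eq:ZC} there is a unit $\gamma$ of the subring $\mathbb Z_2C\subset\Lambda_2$ with $(\epsilon,\chi)(\gamma)=(a,b)$, so $(a,b,d)\operatorname{nr}(\gamma)^{-1}=(1,1,d')$. Let $w=4-\nu$. Then $w^2=16-8\nu+4\nu=4w$, and for $l\in\mathbb Z_2$ and $l'=l/(1+4l)$ we get $(1+lw)(1-l'w)=1+(l-l'-4ll')w=1$. Since $\epsilon(w)=\chi(w)=0$ and $\rho(w)=4$, the unit $1+lw$ has reduced norm $(1,1,(1+4l)^3)$. The group $1+4\mathbb Z_2$ is isomorphic to $\mathbb Z_2$, so cubing is bijective on it, and $\mathbb Z_2^\times=\{\pm1\}\times(1+4\mathbb Z_2)$. Hence $\mathcal O_2^\times/\operatorname{nr}(\Lambda_2^\times)$ is generated by the class $\delta_2$ of $(1,1,-1)$.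

So $\operatorname{Cl}(\Lambda)$ is generated by $\delta_2$ and $\delta_3$. The global unit $(1,1,-1)$ is a norm at every $p\ne2$ and represents $\delta_2$ at $2$, so $\delta_2=1$ in $\operatorname{Cl}(\Lambda)$. The global unit $(1,-1,1)$ is a norm at every $p\ne2,3$, represents a power of $\delta_2$ at $2$, and represents $\delta_3$ at $3$, so $\delta_3=1$.
\end{proof}

\section{Proof of Theorem~\ref{thm:B}}

Let $(m,n)$ be realizable, by a complex $X$. By Oliver's theorem \cite{Oliver} $m\ne n$, and by symmetry we may assume $m<n$. By Proposition~\ref{prop:pairs} the hypotheses of Proposition~\ref{prop:C} hold; let $Y_0,Y_1$ be the $C$-complexes that it provides. Apply Proposition~\ref{prop:mix} to $(X,Y_0)$ and $(X,Y_1)$ to obtain $Z_0$ and $Z_1$. The isomorphisms $H^*(Z_i/G;\mathbb F_3)\cong H^*(Y_i/C;\mathbb F_3)$ preserve $c$, products and $P^1$, so (a) or (b) of Proposition~\ref{prop:C} holds with $Z_i/G$ in place of $Y_i/C$. Since $m\ge2$, the $Z_i$ are simply connected. A homotopy equivalence $Z_0/G\to Z_1/G$ would induce a ring isomorphism on mod $3$ cohomology that commutes with $P^1$ and, by Lemma~\ref{lem:c}(c),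 sends $c$ to $\pm c$. This contradicts (a) and (b) alike. Hence $Z_0/G\not\simeq Z_1/G$. A $G$-homotopy equivalence descends to the orbit spaces, and twisting an action by an automorphism of $G$ does not change the orbit space. This gives the last assertion. \qed

\begin{thebibliography}{9}

\bibitem{CR} Curtis and Reiner, \emph{Methods of Representation Theory II}, Chapter 6.

\bibitem{Froehlich} Fr\"ohlich, J. reine angew. Math. 274/275 (1975).

\bibitem{Oliver} R. Oliver, \emph{Free compact group actions on products of spheres}, 1979.

\bibitem{RS} Henrik R\"uping, Marc Stephan, \emph{An equivariant BGG correspondence and perfect complexes for extensions by $\mathbb{Z}/2\times\mathbb{Z}/2$}, arXiv:2404.10735 (2024).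

\bibitem{Wall} Wall, \emph{Finiteness conditions for CW-complexes} I, II.

\end{thebibliography}
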